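\title{A support theorem for higher-rank Radon transforms on hyperbolic space}

\begin{abstract}
The higher-rank Radon transform on real hyperbolic space $\mathbb{H}^n$ integrates a function of $j$-dimensional totally geodesic submanifolds over those contained in a given $k$-dimensional one. We prove the support conjecture for this transform in the case $j+k=n-1$, $j>0$: a rapidly decreasing function whose transform vanishes on all $k$-geodesics outside a ball vanishes on all $j$-geodesics outside that ball. More generally, the support theorem holds for $j+k\le n-1$, for compact convex sets in place of balls, and under an integrability condition that, for nonnegative radial functions, is necessary for the transform to converge. For $j+k\ge n$ the kernel of the transform contains nonzero smooth functions of arbitrarily small support, so the range $j+k\le n-1$ is sharp. The proof passes to the Klein model and averages over parallel planes inside a hyperplane; this reduces the problem to the injectivity of a Radon transform between linear Grassmannians and to the Helgason--Ludwig support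 theorem.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The transform and the support problem}

Let $Q(x)=x_1^2+\dots+x_n^2-x_{n+1}^2$ on $\mathbb{R}^{n+1}$. Real hyperbolic space is the upper sheet
\[
\mathbb{H}^n=\{x\in\mathbb{R}^{n+1}: Q(x)=-1,\ x_{n+1}>0\}
\]
with the Riemannian metric induced by $Q$, of constant curvature $-1$. We take $o=e_{n+1}$ as origin and write $G=SO_0(n,1)$ for the identity component of the isometry group. For $0\le d\le n-1$, a \emph{$d$-geodesic} is a $d$-dimensional totally geodesic submanifold of $\mathbb{H}^n$, that is, a copy of $\mathbb{H}^d$; points are $0$-geodesics and geodesic lines are $1$-geodesics. The $d$-geodesics form a manifold $\Gamma_H(n,d)$, a homogeneous space of $G$ with a $G$-invariant measure $d\mathfrak{t}$. For $\mathfrak{t}\in\Gamma_H(n,d)$ let $\|\mathfrak{t}\|$ be the hyperbolic distance from $o$ to $\mathfrak{t}$. Thus $\|\mathfrak{t}\|>r$ means that $\mathfrak{t}$ misses the closed ball of radius $r$ about $o$.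

Throughout the paper $0\le j<k\le n-1$. The \emph{higher-rank Radon transform} takes functions on $\Gamma_H(n,j)$ to functions on $\Gamma_H(n,k)$:
\[
(R_Hf)(\mathfrak{z})=\int_{\mathfrak{t}\subset\mathfrak{z}}f(\mathfrak{t})\,d_{\mathfrak{z}}\mathfrak{t},\qquad \mathfrak{z}\in\Gamma_H(n,k).
\]
Here $d_{\mathfrak{z}}\mathfrak{t}$ is the measure on the set of $j$-geodesics in $\mathfrak{z}$ that is invariant under the stabilizer of $\mathfrak{z}$ in $G$, normalized so that each element of $G$ carries the measure attached to $\mathfrak{z}$ to the measure attached to the image of $\mathfrak{z}$. These measures are unique up to one positive constant, which plays no role in questions of vanishing. For $j=0$, $R_H$ integrates a function on $\mathbb{H}^n$ over $k$-geodesics.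

A smooth function $f$ on $\Gamma_H(n,j)$ is \emph{rapidly decreasing} if $(\cosh\|\mathfrak{t}\|)^m|f(\mathfrak{t})|$ is bounded for every $m>0$, and $S(\Gamma_H(n,j))$ is the space of functions that are rapidly decreasing together with all their derivatives. We shall use only two facts about this space: its elements are continuous and rapidly decreasing, and it contains $C_c^\infty(\Gamma_H(n,j))$.

If $\mathfrak{t}\subset\mathfrak{z}$ then $\|\mathfrak{t}\|\ge\|\mathfrak{z}\|$. So if $f$ vanishes on all $j$-geodesics that miss a ball about $o$, then $R_Hf$ vanishes on all $k$-geodesics that miss it. The support problem asks for the converse: given $r>0$, is it true that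
\begin{equation}\label{eq:support}
(R_Hf)(\mathfrak{z})=0\ \text{ whenever }\|\mathfrak{z}\|>r\quad\Longrightarrow\quad f(\mathfrak{t})=0\ \text{ whenever }\|\mathfrak{t}\|>r\,?
\end{equation}
The case $j=0$ is classical, and for $j+k\le n-2$ the implication is known for all continuous $f$ that satisfy a suitable decay condition. For $j+k=n-1$ and $j>0$, which forces $n\ge4$, the implication \eqref{eq:support} for $f\in S(\Gamma_H(n,j))$ is posed as a conjecture in \cite{Rubin}.

\subsection{Results}

The conjecture is true.

\begin{theorem}\label{thm:main}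
Let $0<j<k\le n-1$, $j+k=n-1$, $r>0$ and $f\in S(\Gamma_H(n,j))$. If $(R_Hf)(\mathfrak{z})=0$ whenever $\|\mathfrak{z}\|>r$, then $f(\mathfrak{t})=0$ whenever $\|\mathfrak{t}\|>r$.
\end{theorem}

Neither smoothness, nor rapid decrease, nor the shape of the ball is essential. In the next theorem $f$ need only be defined on the $j$-geodesics that miss a set $K$; this suffices to define $(R_Hf)(\mathfrak{z})$ when $\mathfrak{z}$ misses $K$.

\begin{theorem}\label{thm:strong}
Let $0\le j<k\le n-1$ and $j+k\le n-1$. Let $K\subset\mathbb{H}^n$ be compact and geodesically convex, for instance a closed ball of radius $r\ge0$ about $o$. Let $f$ be a measurable function on $\{\mathfrak{t}\in\Gamma_H(n,j):\mathfrak{t}\cap K=\emptyset\}$ such that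
\begin{equation}\label{eq:integrability}
\int_{\mathfrak{t}\cap K'=\emptyset}|f(\mathfrak{t})|\,(\cosh\|\mathfrak{t}\|)^{k-n}\,d\mathfrak{t}<\infty
\end{equation}
for every compact geodesically convex set $K'$ with $K\subset\operatorname{int}K'$. Then $(R_Hf)(\mathfrak{z})$ converges absolutely for almost every $\mathfrak{z}$ with $\mathfrak{z}\cap K=\emptyset$. If it vanishes for almost every such $\mathfrak{z}$, then $f(\mathfrak{t})=0$ for almost every $\mathfrak{t}$ with $\mathfrak{t}\cap K=\emptyset$.
\end{theorem}

The next proposition translates \eqref{eq:integrability} into a rate of decay and relates it to the convergence of $R_Hf$.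

\begin{proposition}\label{prop:decay}
Let $0\le j<k\le n-1$.
\begin{enumerate}
\item[(a)] Let $f\ge0$ be measurable and depend only on $\|\mathfrak{t}\|$. If $(R_Hf)(\mathfrak{z})<\infty$ for one $\mathfrak{z}$, with $\|\mathfrak{z}\|=a$, then $\int_{\|\mathfrak{t}\|>r'}f(\mathfrak{t})(\cosh\|\mathfrak{t}\|)^{k-n}\,d\mathfrak{t}<\infty$ for all $r'>a$.
\item[(b)] For $f=(\cosh\|\mathfrak{t}\|)^{-m}$ the integral in \textup{(a)} is finite if and only if $m>k-1$.
\item[(c)] Condition \eqref{eq:integrability} holds if $f$ is measurable, bounded on each set $\{\mathfrak{t}\cap K'=\emptyset\}$, and $f=O((\cosh\|\mathfrak{t}\|)^{-m})$ as $\|\mathfrak{t}\|\to\infty$ for one $m>k-1$.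
\end{enumerate}
\end{proposition}

Part (a) shows that \eqref{eq:integrability} cannot be relaxed without losing the existence of $R_Hf$. Let $K$ be the ball of radius $r$ about $o$, let $f\ge0$ depend only on $\|\mathfrak{t}\|$, and suppose that $R_Hf<\infty$ almost everywhere on $\{\|\mathfrak{z}\|>r\}$. A set $K'$ as in Theorem~\ref{thm:strong} contains a ball of some radius $r'>r$ about $o$, and (a), applied to a $\mathfrak{z}$ with $r<\|\mathfrak{z}\|<r'$ and $(R_Hf)(\mathfrak{z})<\infty$, gives \eqref{eq:integrability}.

Beyond $j+k=n-1$ the support property fails, and so does injectivity.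

\begin{theorem}\label{thm:kernel}
Let $0\le j<k\le n-1$ and $j+k\ge n$. Every nonempty open set $O\subset\Gamma_H(n,j)$ contains the support of a function $f\in C_c^\infty(\Gamma_H(n,j))$ with $f\not\equiv0$ and $R_Hf\equiv0$; in particular, for every $r>0$ there is such an $f$ supported in $\{\|\mathfrak{t}\|>r\}$. Consequently, for given $0\le j<k\le n-1$ and $r>0$, the implication \eqref{eq:support} holds for all $f\in S(\Gamma_H(n,j))$ if and only if $j+k\le n-1$.
\end{theorem}

\subsection{Why $j+k=n-1$ is the borderline}

The manifold $\Gamma_H(n,d)$ has dimension $(d+1)(n-d)$, and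
\[
\dim\Gamma_H(n,k)-\dim\Gamma_H(n,j)=(k-j)(n-1-j-k).
\]
So $R_Hf$ depends on at least as many variables as $f$ exactly when $j+k\le n-1$. One would guess that $R_Hf$ determines $f$ in this range and not beyond it, and Theorems~\ref{thm:strong} and~\ref{thm:kernel} confirm the guess. For $j+k=n-1$ the two dimensions agree and there is no redundancy in the data.

A first attempt at \eqref{eq:support} runs as follows. A $j$-geodesic $\mathfrak{t}$ with $\|\mathfrak{t}\|>r$ lies in an $(n-1)$-geodesic $\Pi\cong\mathbb{H}^{n-1}$ with $\|\Pi\|=\|\mathfrak{t}\|$, namely the one through the point of $\mathfrak{t}$ nearest to $o$ and orthogonal to the segment from $o$. All $k$-geodesics in $\Pi$ miss the ball, so the transform of $f$ restricted to $\Pi$ vanishes identically, and if the transform on $\mathbb{H}^{n-1}$ is injective we are done. The dimension count allows this when $j+k\le n-2$. When $j+k=n-1$ and $j>0$, Theorem~\ref{thm:kernel} applied in $\Pi$ shows that the transform on $\mathbb{H}^{n-1}$ has a kernel, so the data inside one $\Pi$ do not determine $f$ there.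

Our proof asks less of each $\Pi$. In the Klein model the problem becomes one about compactly supported functions of affine $j$-planes in $\mathbb{R}^n$, where parallelism is available. From the data in a hyperplane $\Pi$ we recover not the function but its integral over each family of parallel $j$-planes in $\Pi$; this needs only the injectivity of a transform between Grassmannians of \emph{linear} subspaces of $\mathbb{R}^{n-1}$, which holds for $j+k\le n-1$. As $\Pi$ varies, these integrals are the hyperplane integrals of the function restricted to a family of parallel $j$-planes in $\mathbb{R}^n$, and the classical support theorem applies.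

Section~\ref{sec:model} carries this out for lines and $2$-planes in $\mathbb{R}^4$. Section~\ref{sec:measures} compares the hyperbolic, affine and Euclidean invariant measures. Sections~\ref{sec:grassmann} and~\ref{sec:affine} prove Theorem~\ref{thm:main}, Section~\ref{sec:integrable} proves Theorem~\ref{thm:strong} and Proposition~\ref{prop:decay}, and Section~\ref{sec:kernel} proves Theorem~\ref{thm:kernel}.

\medskip\noindent\textbf{Conventions.} $\mathrm{Gr}_p(W)$ is the Grassmannian of $p$-dimensional linear subspaces of $W$. If $W$ is Euclidean, integrals over $\mathrm{Gr}_p(W)$ are taken with respect to the $O(W)$-invariant probability measure, and integrals over subspaces of $W$ with respect to Euclidean volume. The letter $c$ denotes positive constants that depend only on dimensions and normalizations. We use the standard fact that a nonzero Radon measure on a manifold that is invariant under a transitive Lie group action is unique up to a positive constant.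

\section{Affine planes and the model case}\label{sec:model}

\subsection{The affine transform}

Let $\mathcal{A}(n,d)$ be the set of affine $d$-planes in $\mathbb{R}^n$. Each is uniquely $A=\tau+u$ with $\tau\in\mathrm{Gr}_d(\mathbb{R}^n)$ and $u\in\tau^\perp$, so $\mathcal{A}(n,d)$ is a vector bundle over the compact manifold $\mathrm{Gr}_d(\mathbb{R}^n)$. The distance from $0$ to $A$ is $\delta(A)=|u|$. The sets $\{\delta\le R\}$ are compact, and a function on $\mathcal{A}(n,d)$ has compact support if and only if it vanishes on $\{\delta>R\}$ for some $R$.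

Let $Z=\zeta+y$ be an affine plane of dimension greater than $j$, with direction space $\zeta$ and $y\in Z$. Define a measure $\mu^j_Z$ on the $j$-planes in $Z$ by choosing first a direction and then a translate:
\begin{equation}\label{eq:mu}
\int\varphi\,d\mu^j_Z=\int_{\mathrm{Gr}_j(\zeta)}d\tau\int_{\zeta\cap\tau^\perp}\varphi(\tau+y+u)\,du .
\end{equation}
Moving $y$ by $w\in\zeta$ translates the variable $u$ by the projection of $w$ to $\zeta\cap\tau^\perp$, so $\mu^j_Z$ does not depend on $y$. It follows that every element $\gamma$ of the Euclidean motion group $E(n)$ carries $\mu^j_Z$ to $\mu^j_{\gamma Z}$. We write $\mu^j=\mu^j_{\mathbb{R}^n}$. For a function $g$ on $\mathcal{A}(n,j)$ put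
\[
(Rg)(Z)=\int g\,d\mu^j_Z,\qquad Z\in\mathcal{A}(n,k).
\]

\subsection{Two classical theorems}

\begin{theorem}[Minkowski--Funk]\label{thm:funk}
Let $p\ge2$ and let $\Phi$ be an even continuous function on the unit sphere $S^p\subset\mathbb{R}^{p+1}$. If the integral of $\Phi$ over every great sphere $S^p\cap H$, with $H$ a linear hyperplane, is zero, then $\Phi=0$.
\end{theorem}

An even function on $S^p$ is a function on $\mathrm{Gr}_1(\mathbb{R}^{p+1})$, and the hypothesis says that it has mean zero on $\mathrm{Gr}_1(H)$ for every hyperplane $H$.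

\begin{theorem}[Helgason--Ludwig; {\cite[Ch.~I, Thm.~2.6 and Cor.~2.8]{Helgason}}]\label{thm:helgason}
Let $E$ be a Euclidean space of dimension at least $2$, let $C\subset E$ be nonempty, compact and convex, and let $h$ be a continuous function on $E$ with compact support. If the integral of $h$ over every affine hyperplane that misses $C$ is zero, then $h=0$ on $E\setminus C$.
\end{theorem}

\subsection{Lines and $2$-planes in $\mathbb{R}^4$}\label{subsec:R4}

The smallest case of Theorem~\ref{thm:main} is $j=1$, $k=2$, $n=4$. Its affine version reads: let $g$ be a continuous compactly supported function on lines in $\mathbb{R}^4$ with $(Rg)(Z)=0$ for all $2$-planes $Z$ with $\delta(Z)>\rho$; then $g(A)=0$ when $\delta(A)>\rho$. Lines and $2$-planes in $\mathbb{R}^4$ both depend on $6$ parameters.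

\emph{Inside one hyperplane.} Let $\Pi$ be a hyperplane with $\delta(\Pi)=s>\rho$, in coordinates $\Pi=\{x_4=s\}$, and identify its direction space with $\mathbb{R}^3$. In $\Pi$ there are $4$ parameters of lines against $3$ of planes, so we cannot hope to find $g$ itself. The directions of lines and the directions of planes, however, both depend on $2$ parameters. This suggests integrating out the translations. For $\theta\in S^2$ let
\[
F(\theta)=\int_{u\in\mathbb{R}^3,\ u\perp\theta}g(\mathbb{R}\theta+u+se_4)\,du
\]
be the integral of $g$ over all lines of $\Pi$ parallel to $\theta$; it is even and continuous. Fix $\xi\in S^2$ and consider the parallel planes $Z_t=\xi^\perp+t\xi+se_4$, $t\in\mathbb{R}$, that fill $\Pi$. A line in $Z_t$ with direction $\theta\perp\xi$ is $\mathbb{R}\theta+v\,(\theta\times\xi)+t\xi+se_4$ with $v\in\mathbb{R}$, so \eqref{eq:mu} gives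
\[
0=\int_{\mathbb{R}}(Rg)(Z_t)\,dt=\frac1{2\pi}\int_{\theta\perp\xi}d\theta\iint_{\mathbb{R}^2}g\bigl(\mathbb{R}\theta+v(\theta\times\xi)+t\xi+se_4\bigr)\,dv\,dt=\frac1{2\pi}\int_{\theta\perp\xi}F(\theta)\,d\theta,
\]
where $d\theta$ is arc length, because $\theta\times\xi$ and $\xi$ form an orthonormal basis of the plane orthogonal to $\theta$. Thus $F$ has zero integral over every great circle of $S^2$, and $F=0$ by Theorem~\ref{thm:funk}.

\emph{Varying the hyperplane.} Fix a unit vector $\theta\in\mathbb{R}^4$ and put $h(u)=g(\mathbb{R}\theta+u)$ for $u$ in the $3$-dimensional space $\theta^\perp$. A plane $P\subset\theta^\perp$ at distance $s>\rho$ from $0$ gives a hyperplane $\Pi=P+\mathbb{R}\theta$ with $\delta(\Pi)=s$, and the integral of $h$ over $P$ is the value at $\theta$ of the function $F$ attached to $\Pi$, which is $0$. By Theorem~\ref{thm:helgason}, $h(u)=0$ for $|u|>\rho$, as claimed.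

The general proof needs two more ingredients: a dictionary between $R_H$ and $R$, and a replacement of Theorem~\ref{thm:funk} for directions of higher dimension.

\section{Invariant measures and the Klein model}\label{sec:measures}

A Grassmannian of subspaces of $\mathbb{R}^{n+1}$ can be read in hyperbolic, affine or Euclidean terms, and each reading has its own invariant measure. We must compare them. Instead of computing Jacobians, we build all three by one recipe from volumes on subspaces; comparing measures then amounts to comparing volumes.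

\subsection{Densities from volumes}

A \emph{volume} on a finite-dimensional real vector space is a Lebesgue measure, that is, a nonzero translation-invariant Radon measure; it is determined by the measure of the parallelepiped spanned by one basis. Let $\dim W=q$, $1\le p<q$, $L\in\mathrm{Gr}_p(W)$, and let $\alpha$, $\beta$ be volumes on $W$ and $L$. The quotient volume $\alpha/\beta$ on $W/L$ is defined by $\int_W\varphi\,d\alpha=\int_{W/L}\int_L\varphi(w+l)\,d\beta(l)\,d(\alpha/\beta)(w)$. Subspaces near $L$ are graphs of linear maps from $L$ to a complement of $L$, and this identifies the tangent space $T_L\mathrm{Gr}_p(W)$ with $\operatorname{Hom}(L,W/L)$.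

Choose a basis $v=(v_1,\dots,v_p)$ of $L$ whose parallelepiped has $\beta$-measure $1$, and let $\sigma_L(\alpha,\beta)$ be the volume on $\operatorname{Hom}(L,W/L)$ obtained by pulling back the product volume $(\alpha/\beta)^{\otimes p}$ under the isomorphism $Y\mapsto(Yv_1,\dots,Yv_p)$ onto $(W/L)^p$.

\begin{lemma}\label{lem:density}
The volume $\sigma_L(\alpha,\beta)$ does not depend on the choice of $v$. For $a,b>0$,
\begin{equation}\label{eq:scaling}
\sigma_L(a\alpha,b\beta)=a^p\,b^{-q}\,\sigma_L(\alpha,\beta).
\end{equation}
If $T:W\to W'$ is a linear isomorphism, the differential of the induced map of Grassmannians carries $\sigma_L(\alpha,\beta)$ to $\sigma_{TL}(T_*\alpha,T_*\beta)$.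
\end{lemma}

\begin{proof}
In a basis of $W/L$, elements of $(W/L)^p$ are $(q-p)\times p$ matrices. Replacing $v$ by $v\kappa$, $\kappa\in GL_p(\mathbb{R})$, composes the isomorphism with right multiplication by $\kappa$, which acts on each of the $q-p$ rows and has determinant $(\det\kappa)^{q-p}$. So the pull-back is multiplied by $|\det\kappa|^{q-p}$. Two admissible bases differ by $\kappa$ with $|\det\kappa|=1$, which gives the first claim. For $b\beta$ an admissible basis is $v\kappa$ with $|\det\kappa|=1/b$, and $(a\alpha)/(b\beta)=(a/b)(\alpha/\beta)$; the total factor is $(a/b)^pb^{-(q-p)}=a^pb^{-q}$. Finally, the differential of $T$ is $Y\mapsto\bar TYT^{-1}$, where $\bar T:W/L\to W'/TL$ carries $\alpha/\beta$ to $T_*\alpha/T_*\beta$; the basis $Tv$ is admissible for $T_*\beta$, and $(\bar TYT^{-1})(Tv_i)=\bar T(Yv_i)$.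
\end{proof}

If $\beta_L$ is a volume on $L$ depending smoothly on $L$ in an open set $O\subset\mathrm{Gr}_p(W)$, the volumes $\sigma_L(\alpha,\beta_L)$ on tangent spaces form a smooth positive density, hence a measure $\sigma(\alpha,\beta_L)$ on $O$. By the last part of the lemma, if a group of linear maps of $W$ preserves $\alpha$, $O$ and the family $(\beta_L)$ and acts transitively on $O$, then $\sigma(\alpha,\beta_L)$ is its invariant measure on $O$, up to a constant.

\subsection{Three families of volumes}

Write $\mathbb{R}^{n+1}=\mathbb{R}^n\times\mathbb{R}$. A subspace $W$ of dimension $d+1$ that is not contained in $\mathbb{R}^n\times\{0\}$ determines the affine $d$-plane $A_W=\{x:(x,1)\in W\}$, and $W\mapsto A_W$ is an inclusion-preserving diffeomorphism onto $\mathcal{A}(n,d)$. A motion $x\mapsto\theta x+a$ of $\mathbb{R}^n$ acts linearly on $\mathbb{R}^{n+1}$ by $(x,t)\mapsto(\theta x+ta,t)$, compatibly with this correspondence.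

\emph{Affine volumes.} Let $\alpha^{\mathrm{aff}}_W$ be the volume on $W$ that gives measure $1$ to the parallelepiped spanned by $(b_1,0),\dots,(b_d,0),(y,1)$, where $(b_i)$ is an orthonormal basis of the direction space of $A_W$ and $y\in A_W$. Changing $(b_i)$ or $y$ changes this basis by a matrix of determinant $\pm1$, so $\alpha^{\mathrm{aff}}_W$ is well defined, and each $\gamma\in E(n)$ carries $\alpha^{\mathrm{aff}}_W$ to $\alpha^{\mathrm{aff}}_{\gamma W}$.

\emph{Metric volumes.} For $\epsilon=\pm1$ let $Q_\epsilon(x,t)=|x|^2+\epsilon t^2$, so that $Q_{-1}=Q$ and $Q_1$ is the Euclidean form. If $Q_\epsilon$ is nondegenerate on $W$, let $\alpha^\epsilon_W$ be the volume that assigns to the parallelepiped of a basis the number $|\det\Gamma|^{1/2}$, with $\Gamma$ the Gram matrix of $Q_\epsilon$ in that basis. Linear maps that preserve $Q_\epsilon$ preserve these volumes. Take for $y$ above the point of $A_W$ nearest to $0$. Then $y\perp b_i$, the Gram matrix is $\operatorname{diag}(1,\dots,1,|y|^2+\epsilon)$, and therefore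
\begin{equation}\label{eq:volumes}
\alpha^\epsilon_W=\bigl|\epsilon+\delta(A_W)^2\bigr|^{1/2}\,\alpha^{\mathrm{aff}}_W .
\end{equation}

\begin{lemma}\label{lem:compare}
Let $0\le p<q\le n$, let $\dim W=q+1$ with $W\not\subset\mathbb{R}^n\times\{0\}$, and put $Z=A_W$. Identify the $(p+1)$-dimensional subspaces $L\subset W$, $L\not\subset\mathbb{R}^n\times\{0\}$, with the $p$-planes $A=A_L\subset Z$. If $Q_\epsilon$ is nondegenerate on $W$, then on the set of $L$ where $Q_\epsilon$ is nondegenerate
\begin{equation}\label{eq:compare}
\sigma(\alpha^\epsilon_W,\alpha^\epsilon_L)=c\,\bigl|\epsilon+\delta(Z)^2\bigr|^{(p+1)/2}\,\bigl|\epsilon+\delta(A)^2\bigr|^{-(q+1)/2}\,\mu^p_Z,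
\end{equation}
with $c$ independent of $W$.
\end{lemma}

\begin{proof}
The stabilizer of $Z$ in $E(n)$ is transitive on the $p$-planes in $Z$ and preserves both $\mu^p_Z$ and $\sigma(\alpha^{\mathrm{aff}}_W,\alpha^{\mathrm{aff}}_L)$, so these measures are proportional. The constant does not depend on $Z$, because $E(n)$ is transitive on $q$-planes and carries both measures along. Now apply \eqref{eq:scaling}, with $p+1$ and $q+1$ in place of $p$ and $q$, to \eqref{eq:volumes} for $W$ and for $L$.
\end{proof}

The right side of \eqref{eq:compare} is a function of $Z$ times a function of $A$ times $\mu^p_Z$. This is what makes it possible to convert one Radon transform into another by multiplying the function and its transform by weights.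

\subsection{The Klein model}

Let $B$ be the open unit ball of $\mathbb{R}^n$. The map $x\mapsto(x,1)/\sqrt{1-|x|^2}$ is a diffeomorphism of $B$ onto $\mathbb{H}^n$. Call a subspace $L\subset\mathbb{R}^{n+1}$ \emph{timelike} if $Q$ takes a negative value on it; equivalently, $L\not\subset\mathbb{R}^n\times\{0\}$ and $A_L$ meets $B$, that is, $\delta(A_L)<1$. The $d$-geodesics are the sets $\mathfrak{t}=L\cap\mathbb{H}^n$ with $L$ timelike of dimension $d+1$, and $\mathfrak{t}$ corresponds to $A_L\cap B$. So $\Gamma_H(n,d)$ is identified with the open set of timelike subspaces in $\mathrm{Gr}_{d+1}(\mathbb{R}^{n+1})$ and with $\{A\in\mathcal{A}(n,d):\delta(A)<1\}$; we write $\mathfrak{t}\leftrightarrow A$. Inclusions are preserved, and geodesic segments correspond to Euclidean segments, so the compact geodesically convex subsets of $\mathbb{H}^n$ correspond to the compact convex subsets of $B$. The distance from $o$ to a point of $\mathbb{H}^n$ has hyperbolic cosine equal to the last coordinate, which is $(1-|x|^2)^{-1/2}$ for the point over $x$. Minimizing over $x\in A\cap B$ gives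
\begin{equation}\label{eq:distance}
\cosh\|\mathfrak{t}\|=(1-\delta(A)^2)^{-1/2},\qquad\tanh\|\mathfrak{t}\|=\delta(A).
\end{equation}

\begin{proposition}\label{prop:klein}
For a function $f$ on $\Gamma_H(n,j)$ define $\tilde f$ on $\mathcal{A}(n,j)$ by
\[
\tilde f(A)=(\cosh\|\mathfrak{t}\|)^{k+1}f(\mathfrak{t})\ \text{ if }\delta(A)<1,\ \mathfrak{t}\leftrightarrow A;\qquad\tilde f(A)=0\ \text{ if }\delta(A)\ge1.
\]
Then for $\mathfrak{z}\leftrightarrow Z$
\begin{equation}\label{eq:klein}
(R_Hf)(\mathfrak{z})=c\,(\cosh\|\mathfrak{z}\|)^{-(j+1)}(R\tilde f)(Z),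
\end{equation}
and one side converges absolutely if and only if the other does. Moreover, on $\Gamma_H(n,d)$,
\begin{equation}\label{eq:measure}
d\mathfrak{t}=c\,(\cosh\|\mathfrak{t}\|)^{n+1}\,d\mu^d(A).
\end{equation}
\end{proposition}

\begin{proof}
Let $\mathfrak{z}=W\cap\mathbb{H}^n$. The stabilizer of $\mathfrak{z}$ in $G$ preserves the volumes $\alpha^{-1}_W$ and $\alpha^{-1}_L$. It contains a copy of $SO_0(k,1)$, which is transitive on the points of $\mathfrak{z}$, with point stabilizer $SO(k)$ transitive on the $j$-dimensional subspaces of the tangent space; so it is transitive on the $j$-geodesics in $\mathfrak{z}$. Hence $d_{\mathfrak{z}}\mathfrak{t}=c\,\sigma(\alpha^{-1}_W,\alpha^{-1}_L)$ on the timelike $L\subset W$, and $c$ does not depend on $\mathfrak{z}$ since $G$ carries both sides along. By \eqref{eq:compare} with $\epsilon=-1$, $(p,q)=(j,k)$, and by \eqref{eq:distance},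
\[
d_{\mathfrak{z}}\mathfrak{t}=c\,(\cosh\|\mathfrak{z}\|)^{-(j+1)}(\cosh\|\mathfrak{t}\|)^{k+1}\,d\mu^j_Z(A)\qquad\text{on }\{A\subset Z:\delta(A)<1\},
\]
which is \eqref{eq:klein}. The same argument with $W=\mathbb{R}^{n+1}$, $Z=\mathbb{R}^n$, $\delta(Z)=0$ and $(p,q)=(d,n)$ gives \eqref{eq:measure}.
\end{proof}

As a check, for $n=1$ and $d=0$ formula \eqref{eq:measure} reads $d\mathfrak{t}=c\,dx/(1-x^2)$, which is arc length in the coordinate $x=\tanh s$.

\subsection{Euclidean Grassmannians in an affine chart}

The case $\epsilon=1$ expresses the invariant measure on a linear Grassmannian as an integral over affine planes of one dimension less.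

\begin{lemma}\label{lem:gnomonic}
Let $H=U\oplus\mathbb{R}e$ be a Euclidean space, with $e$ a unit vector orthogonal to $U$. Let $1\le j<k$, $\zeta'\in\mathrm{Gr}_{k-1}(U)$, $y\in U\cap\zeta'^\perp$ and $\zeta=\zeta'\oplus\mathbb{R}(e+y)$. For $\Phi$ continuous on $\mathrm{Gr}_j(\zeta)$,
\begin{equation}\label{eq:gnomonic}
\int_{\mathrm{Gr}_j(\zeta)}\Phi=c\,(1+|y|^2)^{j/2}\int_{\mathrm{Gr}_{j-1}(\zeta')}d\tau\int_{\zeta'\cap\tau^\perp}\frac{\Phi\bigl(\tau\oplus\mathbb{R}(e+y+u')\bigr)}{(1+|y+u'|^2)^{k/2}}\,du' .
\end{equation}
\end{lemma}

\begin{proof}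
Identify $H$ with $U\times\mathbb{R}$, with $U$ in the role of $\mathbb{R}^n$. The group $O(\zeta)$ preserves Euclidean volumes and is transitive on $\mathrm{Gr}_j(\zeta)$, so the invariant probability measure is $c\,\sigma(\alpha^1_\zeta,\alpha^1_L)$. The subspaces $L\subset U$ form the proper submanifold $\mathrm{Gr}_j(\zeta')$, a null set. The affine plane of $\zeta$ is $\zeta'+y$, at distance $|y|$ from $0$; the affine plane of $L=\tau\oplus\mathbb{R}(e+y+u')$ is $\tau+y+u'$, at distance $|y+u'|$, since $y+u'\perp\tau$. Apply \eqref{eq:compare} with $(p,q)=(j-1,k-1)$, and \eqref{eq:mu}.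
\end{proof}

\section{Injectivity on linear Grassmannians}\label{sec:grassmann}

The following statement replaces Theorem~\ref{thm:funk}, which is its case $j=1$, $N=k+1$. It is well known \cite{GGR,Grinberg}; we include a proof.

\begin{proposition}\label{prop:grassmann}
Let $V$ be a Euclidean space of dimension $N$, let $0\le j<k\le N$ and $j+k\le N$. If $F\in C(\mathrm{Gr}_j(V))$ satisfies $\int_{\mathrm{Gr}_j(\zeta)}F=0$ for all $\zeta\in\mathrm{Gr}_k(V)$, then $F=0$.
\end{proposition}

The proof repeats, one level down, the two steps of Section~\ref{subsec:R4}. In an affine chart, $j$- and $k$-dimensional subspaces become affine planes of dimensions $j-1$ and $k-1$; integrating out translations leaves a problem of the same kind for the directions, which is settled by induction; and the averages so obtained are fed into a classical theorem, now that of Minkowski and Funk.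

\begin{proof}
We use induction on $j$. For $j=0$ the Grassmannian is a point and the hypothesis says that the value of $F$ is $0$. Let $j\ge1$, so $k\ge2$. Every $j$-dimensional subspace lies in a subspace $V'$ of dimension $j+k$, and the restriction of $F$ to $\mathrm{Gr}_j(V')$ satisfies the hypothesis in $V'$. So we may assume $N=j+k$.

Fix $\tau_0\in\mathrm{Gr}_{j-1}(V)$ and a linear hyperplane $H\supset\tau_0$; then $\dim(H\cap\tau_0^\perp)=(N-1)-(j-1)=k$. We claim that
\begin{equation}\label{eq:claim}
\int_{\mathrm{Gr}_1(H\cap\tau_0^\perp)}F(\tau_0\oplus\ell)\,d\ell=0 .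
\end{equation}
Choose a unit vector $e\in H\cap\tau_0^\perp$ and let $U=H\cap e^\perp$. Then $\tau_0\subset U$ and $\dim U=N-2=(j-1)+(k-1)$. For $\tau\in\mathrm{Gr}_{j-1}(U)$ put
\[
\Psi(\tau)=\int_{U\cap\tau^\perp}F\bigl(\tau\oplus\mathbb{R}(e+u)\bigr)\,(1+|u|^2)^{-k/2}\,du .
\]
The weight is the one that appears in \eqref{eq:gnomonic}. Since $\dim(U\cap\tau^\perp)=k-1$ and $F$ is bounded, the integral converges absolutely. For $\theta\in O(U)$, extended to fix $e$, the substitution $u\mapsto\theta u$ writes $\Psi(\theta\tau_0)$ as an integral over the fixed space $U\cap\tau_0^\perp$, continuous in $\theta$ by dominated convergence; as $\theta\mapsto\theta\tau_0$ is a quotient map onto $\mathrm{Gr}_{j-1}(U)$, $\Psi$ is continuous.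

Let $\zeta'\in\mathrm{Gr}_{k-1}(U)$. For each $y\in U\cap\zeta'^\perp$ the hypothesis for $\zeta=\zeta'\oplus\mathbb{R}(e+y)$ and Lemma~\ref{lem:gnomonic} give
\[
\int_{\mathrm{Gr}_{j-1}(\zeta')}d\tau\int_{\zeta'\cap\tau^\perp}F\bigl(\tau\oplus\mathbb{R}(e+y+u')\bigr)(1+|y+u'|^2)^{-k/2}\,du'=0 .
\]
Integrate over $y$. For $\tau\subset\zeta'$ we have the orthogonal decomposition $U\cap\tau^\perp=(\zeta'\cap\tau^\perp)\oplus(U\cap\zeta'^\perp)$, so $u=y+u'$ runs through $U\cap\tau^\perp$, and Fubini's theorem gives $\int_{\mathrm{Gr}_{j-1}(\zeta')}\Psi=0$. The triple $(j-1,k-1,N-2)$ satisfies the assumptions of the proposition, so $\Psi=0$ by induction. On the other hand, Lemma~\ref{lem:gnomonic} for lines, with $y=0$ and with the $(k-1)$-dimensional space $U\cap\tau_0^\perp$ in the role of $\zeta'$, shows that the left side of \eqref{eq:claim} equals $c\,\Psi(\tau_0)$. This proves \eqref{eq:claim}.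

The space $\tau_0^\perp$ has dimension $N-j+1=k+1$, and as $H$ varies, $H\cap\tau_0^\perp$ runs through all hyperplanes of $\tau_0^\perp$. By \eqref{eq:claim} and Theorem~\ref{thm:funk} with $p=k\ge2$, $F(\tau_0\oplus\ell)=0$ for all lines $\ell\subset\tau_0^\perp$. Every $j$-dimensional subspace has this form for some $\tau_0$, so $F=0$.
\end{proof}

The reduction to $N=j+k$ is essential for the argument. The exponent $k/2$ is imposed by \eqref{eq:gnomonic}, and it is the exponent of the invariant measure on lines in $H\cap\tau_0^\perp$ only when that space has dimension $k$. For $N>j+k$ the integral defining $\Psi$ would extend over a space of dimension at least $k$ and diverge for $F=1$.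

\section{The support theorem for affine planes}\label{sec:affine}

\begin{proposition}\label{prop:affine}
Let $0\le j<k\le n-1$ and $j+k\le n-1$. Let $K\subset\mathbb{R}^n$ be compact and convex, and let $g$ be a continuous compactly supported function on $\mathcal{A}(n,j)$. If $(Rg)(Z)=0$ for all $Z\in\mathcal{A}(n,k)$ with $Z\cap K=\emptyset$, then $g(A)=0$ for all $A\in\mathcal{A}(n,j)$ with $A\cap K=\emptyset$.
\end{proposition}

\begin{proof}
If $K=\emptyset$, the hypothesis holds for every one-point set, and each $A$ misses some point; so we may assume $K\ne\emptyset$.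

\emph{Step 1: one hyperplane.} Let $\omega$ be a unit vector and $s\in\mathbb{R}$ such that $\Pi=\{x:x\cdot\omega=s\}$ misses $K$. Let $U=\omega^\perp$, and let
\[
F(\tau)=\int_{U\cap\tau^\perp}g(\tau+s\omega+u)\,du,\qquad\tau\in\mathrm{Gr}_j(U),
\]
be the integral of $g$ over the $j$-planes in $\Pi$ parallel to $\tau$. The integrand is bounded and vanishes for $|u|>R$, with $R$ independent of $\tau$, so $F$ is continuous by the argument used for $\Psi$ above. Let $\zeta\in\mathrm{Gr}_k(U)$. For $y\in U\cap\zeta^\perp$ the plane $\zeta+s\omega+y$ lies in $\Pi$ and so misses $K$. By \eqref{eq:mu} and the decomposition $U\cap\tau^\perp=(\zeta\cap\tau^\perp)\oplus(U\cap\zeta^\perp)$ for $\tau\subset\zeta$,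
\begin{align*}
0=\int_{U\cap\zeta^\perp}(Rg)(\zeta+s\omega+y)\,dy&=\int_{\mathrm{Gr}_j(\zeta)}d\tau\int_{U\cap\zeta^\perp}dy\int_{\zeta\cap\tau^\perp}g(\tau+s\omega+y+u)\,du\\
&=\int_{\mathrm{Gr}_j(\zeta)}F(\tau)\,d\tau;
\end{align*}
the integrand is continuous with compact support, so the order of integration is free. Since $j+k\le n-1=\dim U$, Proposition~\ref{prop:grassmann} gives $F=0$.

\emph{Step 2: one direction.} Fix $\tau\in\mathrm{Gr}_j(\mathbb{R}^n)$ and put $h(u)=g(\tau+u)$ for $u\in\tau^\perp$. Then $h$ is continuous with compact support, and $\dim\tau^\perp=n-j\ge2$. Let $C$ be the orthogonal projection of $K$ to $\tau^\perp$, a compact convex set. A hyperplane of $\tau^\perp$ is $P=\{u\in\tau^\perp:u\cdot\omega=s\}$ with $\omega\in\tau^\perp$ a unit vector. The function $x\mapsto x\cdot\omega$ takes the same values on $K$ and on $C$, so $P$ misses $C$ if and only if $\Pi=\{x\cdot\omega=s\}$ misses $K$. In that case $\tau\subset U=\omega^\perp$ and $P=s\omega+(U\cap\tau^\perp)$, so $\int_Ph=F(\tau)=0$ by Step~1. Theorem~\ref{thm:helgason} gives $h=0$ on $\tau^\perp\setminus C$.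 Since $\tau+u$ misses $K$ exactly when $u\notin C$, the proof is complete.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\rho=\tanh r<1$ and let $\tilde f$ be as in Proposition~\ref{prop:klein}. The point to check is that extension by zero does not destroy continuity at $\delta=1$. Since $(\cosh\|\mathfrak{t}\|)^{k+2}|f(\mathfrak{t})|$ is bounded, \eqref{eq:distance} gives $|\tilde f(A)|\le C(1-\delta(A)^2)^{1/2}$ for $\delta(A)<1$. So $\tilde f$ is continuous on $\mathcal{A}(n,j)$, with support in the compact set $\{\delta\le1\}$.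

Let $K=\{|x|\le\rho\}$ and let $Z\in\mathcal{A}(n,k)$ miss $K$, that is, $\delta(Z)>\rho$. If $\delta(Z)<1$, then $Z\leftrightarrow\mathfrak{z}$ with $\|\mathfrak{z}\|>r$, and $(R\tilde f)(Z)=0$ by \eqref{eq:klein} and the hypothesis. If $\delta(Z)\ge1$, then $\delta(A)\ge1$ and $\tilde f(A)=0$ for every $A\subset Z$, so again $(R\tilde f)(Z)=0$. By Proposition~\ref{prop:affine}, $\tilde f(A)=0$ whenever $\delta(A)>\rho$, and by \eqref{eq:distance} this says that $f(\mathfrak{t})=0$ whenever $\|\mathfrak{t}\|>r$.
\end{proof}

\begin{remark}\label{rem:hypotheses}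
The proof uses only that $f$ is continuous and $(\cosh\|\mathfrak{t}\|)^{k+2}f$ is bounded: the Klein model places infinity on the unit sphere, so a finite order of decay yields a continuous function of compact support. The condition $j+k\le n-1$ enters only through Proposition~\ref{prop:grassmann} in Step~1. For $k=n-1$ and $j\ge1$, for example, the only choice in Step~1 is $\zeta=U$, and one linear condition on $F$ does not force $F=0$. Convexity of $K$ enters through Theorem~\ref{thm:helgason}. Without it the statement fails already for $j=0$, $k=n-1$: a hyperplane that misses a connected set $K$ also misses its convex hull, so any $g$ supported in the hull satisfies the hypothesis.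
\end{remark}

\section{Integrable functions and the decay condition}\label{sec:integrable}

By \eqref{eq:measure}, for $f$ and $\tilde f$ as in Proposition~\ref{prop:klein},
\begin{equation}\label{eq:L1}
|f(\mathfrak{t})|\,(\cosh\|\mathfrak{t}\|)^{k-n}\,d\mathfrak{t}=c\,|f(\mathfrak{t})|\,(\cosh\|\mathfrak{t}\|)^{k+1}\,d\mu^j(A)=c\,|\tilde f(A)|\,d\mu^j(A).
\end{equation}
So \eqref{eq:integrability} says that $\tilde f$ is $\mu^j$-integrable on the planes that stay away from $K$. To apply Proposition~\ref{prop:affine} we must make such a function continuous. Convolution on the motion group does this, commutes with $R$, and moves $K$ only slightly.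

\subsection{Two integral formulas}

For a Borel function $\varphi\ge0$ on $\mathcal{A}(n,j)$,
\begin{equation}\label{eq:duality}
\int_{\mathcal{A}(n,k)}R\varphi\,d\mu^k=\int_{\mathrm{Gr}_k(\mathbb{R}^n)}d\zeta\int_{\mathrm{Gr}_j(\zeta)}d\tau\int_{\tau^\perp}\varphi(\tau+x)\,dx=\int_{\mathcal{A}(n,j)}\varphi\,d\mu^j .
\end{equation}
The first equality follows from \eqref{eq:mu} and $\tau^\perp=(\zeta\cap\tau^\perp)\oplus\zeta^\perp$. The second holds because the two outer integrals define an $O(n)$-invariant probability measure on $\mathrm{Gr}_j(\mathbb{R}^n)$, which is unique. Applied to the indicator function of a Borel null set, \eqref{eq:duality} shows that changing a function on a $\mu^j$-null set changes its transform only on a $\mu^k$-null set.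

Write $\gamma\in E(n)$ as $x\mapsto\theta x+a$. The measure $d\gamma=d\theta\,da$ is invariant under left and right multiplication, since both act on $\theta$ by a translation in $O(n)$ and on $a$, for fixed $\theta$, by a Euclidean motion. Hence $d\gamma$ is also invariant under $\gamma\mapsto\gamma^{-1}$.

\begin{lemma}\label{lem:orbit}
Let $A_0\in\mathcal{A}(n,d)$ and let $D\subset E(n)$ be compact. There is a constant $C$ such that $\int_D\Phi(\gamma^{-1}A_0)\,d\gamma\le C\int\Phi\,d\mu^d$ for all Borel $\Phi\ge0$ on $\mathcal{A}(n,d)$.
\end{lemma}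

\begin{proof}
Let $S$ be the stabilizer of $A_0$, so that $\mathcal{A}(n,d)=E(n)/S$ with invariant measure $\mu^d$. Haar measure disintegrates over the quotient: for a suitable Haar measure $d\eta$ on $S$ and all Borel $\Lambda\ge0$ on $E(n)$, $\int\Lambda\,d\gamma=\int_{\mathcal{A}(n,d)}\int_S\Lambda(\gamma\eta)\,d\eta\,d\mu^d(\gamma A_0)$. Choose $\psi\in C_c(E(n))$ with $\psi\ge0$ and $\psi\ge1$ on $D$. Then
\[
\int_D\Phi(\gamma^{-1}A_0)\,d\gamma\le\int\psi(\gamma^{-1})\Phi(\gamma A_0)\,d\gamma=\int\Phi\,\psi^\sharp\,d\mu^d,\qquad\psi^\sharp(\gamma A_0)=\int_S\psi\bigl((\gamma\eta)^{-1}\bigr)\,d\eta,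
\]
and $\psi^\sharp$ is continuous with compact support, hence bounded.
\end{proof}

In particular, if $\Phi\in L^1(\mu^d)$ is Borel then $\gamma\mapsto\Phi(\gamma^{-1}A_0)$ is locally integrable for \emph{every} $A_0$, and if $\mathcal{N}$ is a $\mu^d$-null set then $\{\gamma:\gamma^{-1}A_0\in\mathcal{N}\}$ is a null set in $E(n)$.

\subsection{Proof of Theorem~\ref{thm:strong}}

View $K$ as a compact convex subset of $B$; a geodesic misses $K$ if and only if the corresponding affine plane does. By \eqref{eq:measure}, null sets of geodesics correspond to null sets of planes. By the remark after \eqref{eq:duality} we may assume that $f$ is Borel. Let $K_\varepsilon$ be the closed Euclidean $\varepsilon$-neighborhood of $K$ (empty if $K$ is empty), and take $\varepsilon>0$ so small that $K_{2\varepsilon}\subset B$. The sets $K_\varepsilon$, $K_{2\varepsilon}$ are compact and convex and contain $K$ in their interiors. Since $f$ may be non-integrable near the planes that touch $K$, we cut it off: let $g(A)=\tilde f(A)$ if $A\cap K_\varepsilon=\emptyset$ and $g(A)=0$ otherwise. By \eqref{eq:L1}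 and \eqref{eq:integrability} with $K'=K_\varepsilon$, $g\in L^1(\mu^j)$.

\emph{Convergence.} By \eqref{eq:duality}, $R|g|\in L^1(\mu^k)$, so $R|g|<\infty$ almost everywhere. If $Z$ misses $K_\varepsilon$, so does every $A\subset Z$, and $g=\tilde f$ on these $A$. By Proposition~\ref{prop:klein}, $R_Hf$ converges absolutely for almost every $\mathfrak{z}$ that misses $K_\varepsilon$. A plane that misses the compact set $K$ is at positive distance from it, hence misses $K_\varepsilon$ for small $\varepsilon$. Letting $\varepsilon\to0$ along a sequence proves the first assertion.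

\emph{Vanishing.} Assume that $R_Hf=0$ almost everywhere on $\{\mathfrak{z}\cap K=\emptyset\}$. Then $(Rg)(Z)=0$ for almost every $Z$ that misses $K_\varepsilon$: by \eqref{eq:klein} if $\delta(Z)<1$, and because $g=0$ on all $A\subset Z$ if $\delta(Z)\ge1$. Let $\chi\in C_c^\infty(E(n))$ be nonnegative with integral $1$, supported where $|\gamma x-x|\le\varepsilon$ for all $x\in B$; then $\gamma K_\varepsilon\subset K_{2\varepsilon}$ for $\gamma\in\operatorname{supp}\chi$. Put
\[
g_\chi(A)=\int_{E(n)}\chi(\gamma)\,g(\gamma^{-1}A)\,d\gamma ,
\]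
which converges for every $A$ by Lemma~\ref{lem:orbit}. We verify the hypotheses of Proposition~\ref{prop:affine} for $g_\chi$ and $K_{2\varepsilon}$.

First, $g_\chi(\gamma_0A_0)=\int\chi(\gamma_0\gamma)\,g(\gamma^{-1}A_0)\,d\gamma$. For $\gamma_0$ in a compact set, $\chi(\gamma_0\gamma)$ is bounded and vanishes for $\gamma$ outside a fixed compact set, on which $g(\gamma^{-1}A_0)$ is integrable; by dominated convergence the integral is continuous in $\gamma_0$. Since $\gamma_0\mapsto\gamma_0A_0$ is a quotient map onto $\mathcal{A}(n,j)$, $g_\chi$ is continuous. Second, if $g_\chi(A)\neq0$ then $A$ meets $\gamma B$ for some $\gamma\in\operatorname{supp}\chi$, so $\delta(A)\le1+\varepsilon$; thus $g_\chi$ has compact support. Third, fix $Z\in\mathcal{A}(n,k)$. Since $\gamma^{-1}$ carries $\mu^j_Z$ to $\mu^j_{\gamma^{-1}Z}$, and $\gamma\mapsto(R|g|)(\gamma^{-1}Z)$ is locally integrable by Lemma~\ref{lem:orbit}, Fubini's theorem gives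
\[
(Rg_\chi)(Z)=\int_{E(n)}\chi(\gamma)\,(Rg)(\gamma^{-1}Z)\,d\gamma .
\]
If $Z$ misses $K_{2\varepsilon}$, it misses $\gamma K_\varepsilon$, so $\gamma^{-1}Z$ misses $K_\varepsilon$ for all $\gamma\in\operatorname{supp}\chi$. The exceptional null set of $k$-planes pulls back to a null set of $\gamma$, so $(Rg_\chi)(Z)=0$.

By Proposition~\ref{prop:affine}, $g_\chi(A)=0$ whenever $A\cap K_{2\varepsilon}=\emptyset$. Now let $\operatorname{supp}\chi$ shrink to the identity. We have
\[
\|g_\chi-g\|_{L^1(\mu^j)}\le\sup_{\gamma\in\operatorname{supp}\chi}\|g(\gamma^{-1}\,\cdot)-g\|_{L^1(\mu^j)}\to0,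
\]
because the limit relation holds for $g\in C_c(\mathcal{A}(n,j))$, such functions are dense in $L^1(\mu^j)$, and motions act isometrically. Hence $g=0$ almost everywhere on $\{A\cap K_{2\varepsilon}=\emptyset\}$, where $g=\tilde f$. So $f=0$ for almost every $\mathfrak{t}$ that misses $K_{2\varepsilon}$, and $\varepsilon\to0$ along a sequence finishes the proof. \qed

\subsection{Radial functions}

\begin{proof}[Proof of Proposition~\ref{prop:decay}]
(a) Write $\tilde f(A)=\tilde f_0(\delta(A))$. Let $\mathfrak{z}\leftrightarrow Z=\zeta+y$ with $y\perp\zeta$ and $|y|=\delta(Z)=\tanh a=:b$. In \eqref{eq:mu}, $y+u\perp\tau$ and $y\perp u$, so $\delta(\tau+y+u)^2=b^2+|u|^2$. Polar coordinates in the $(k-j)$-dimensional space $\zeta\cap\tau^\perp$ and the substitution $v^2=b^2+|u|^2$ give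
\begin{equation}\label{eq:abel}
(R\tilde f)(Z)=c\int_0^{\sqrt{1-b^2}}\tilde f_0\bigl(\sqrt{b^2+t^2}\bigr)\,t^{k-j-1}\,dt=c\int_b^1\tilde f_0(v)\,(v^2-b^2)^{(k-j)/2-1}\,v\,dv .
\end{equation}
Let $\rho'=\tanh r'>b$. By \eqref{eq:L1} and polar coordinates in $\tau^\perp$,
\begin{equation}\label{eq:radial}
\int_{\|\mathfrak{t}\|>r'}f(\mathfrak{t})(\cosh\|\mathfrak{t}\|)^{k-n}\,d\mathfrak{t}=c\int_{\rho'}^1\tilde f_0(v)\,v^{n-j-1}\,dv .
\end{equation}
On $[\rho',1]$ the weight in \eqref{eq:abel} is continuous and positive, hence bounded below by a positive constant, while the weight in \eqref{eq:radial} is at most $1$. So if \eqref{eq:abel} is finite, which by \eqref{eq:klein} is the hypothesis, then \eqref{eq:radial} is finite.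

(b) Here $\tilde f_0(v)=(1-v^2)^{(m-k-1)/2}$ by \eqref{eq:distance}, and \eqref{eq:radial} is finite if and only if $(m-k-1)/2>-1$.

(c) Choose $r'>0$ with $|f|\le C(\cosh\|\mathfrak{t}\|)^{-m}$ for $\|\mathfrak{t}\|>r'$. The part of \eqref{eq:integrability} over $\|\mathfrak{t}\|>r'$ is finite by (b). The rest is the integral of a bounded function over a subset of the compact set $\{\|\mathfrak{t}\|\le r'\}$.
\end{proof}

\begin{remark}\label{rem:radial}
Radial functions do not see the condition $j+k\le n-1$. Suppose $\tilde f_0$ is bounded and continuous on $(\rho,1)$ and \eqref{eq:abel} vanishes for $\rho<b<1$. With $\lambda=(k-j)/2$ and $\phi(w)=\tilde f_0(\sqrt w)$ this reads $\int_x^1\phi(w)(w-x)^{\lambda-1}dw=0$ for $\rho^2<x<1$. Multiplying by $(x-x')^{\lambda-1}$ and integrating over $x\in(x',1)$ gives $\int_{x'}^1\phi(w)(w-x')^{k-j-1}dw=0$ by the beta integral, and differentiating $k-j$ times in $x'$ gives $\phi=0$ on $(\rho^2,1)$. The obstruction for $j+k\ge n$ therefore lies in the angular variables.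
\end{remark}

\section{The kernel for $j+k\ge n$}\label{sec:kernel}

\subsection{Lines and planes in $\mathbb{R}^3$}

The smallest case is $j=1$, $k=2$, $n=3$, with $4$ parameters of lines against $3$ of planes. Parametrize the non-horizontal lines in $\mathbb{R}^3=\mathbb{R}^2\times\mathbb{R}$ by $(p,q)\in\mathbb{R}^2\times\mathbb{R}^2$, the line being $\{(p+zq,z):z\in\mathbb{R}\}$. A horizontal plane contains none of them. Any other plane is $\{(x',z):\xi\cdot x'=a+bz\}$ with $\xi\in\mathbb{R}^2$ a unit vector, and it contains the line $(p,q)$ if and only if $\xi\cdot p=a$ and $\xi\cdot q=b$. So the lines in the plane form the affine plane $\{(p_0+s\eta,q_0+t\eta):s,t\in\mathbb{R}\}$, where $\eta=(-\xi_2,\xi_1)$. Since $\xi_1\eta_2-\xi_2\eta_1=1$,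
\[
P(\partial):=\partial_{p_1}\partial_{q_2}-\partial_{p_2}\partial_{q_1}=(\xi\cdot\nabla_p)(\eta\cdot\nabla_q)-(\eta\cdot\nabla_p)(\xi\cdot\nabla_q)
\]
for every $\xi$. Along the affine plane above, $\eta\cdot\nabla_q=\partial_t$ and $\eta\cdot\nabla_p=\partial_s$. Hence for $\varphi\in C_c^\infty(\mathbb{R}^4)$
\[
\iint(P(\partial)\varphi)(p_0+s\eta,q_0+t\eta)\,ds\,dt=0 ,
\]
each term being the integral of a derivative. One operator, independent of the plane, produces functions whose integral over the lines of every plane is zero. It remains to relate $ds\,dt$ to the invariant measure, and Lemma~\ref{lem:density} will show that they differ by a function of the line times a function of the plane.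

In general the chart is a space of $(n-j)\times(j+1)$ matrices $X$, and the $j$-geodesics in a given $k$-geodesic form an affine subspace $X_1+\operatorname{Hom}(L_0,E_W)$, where $E_W$ has codimension $n-k$ in the target space. Integrals over such subspaces involve the Fourier transform only at frequencies that annihilate $\operatorname{Hom}(L_0,E_W)$, and these are matrices of rank at most $n-k$. A minor of size $n-k+1$ vanishes on all of them. It exists exactly when $n-k+1\le\min(n-j,\,j+1)$, that is, when $j+k\ge n$.

\subsection{Proof of Theorem~\ref{thm:kernel}}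

\emph{The chart.} Let $j+k\ge n$. Regard $O$ as an open set of timelike $(j+1)$-dimensional subspaces of $\mathbb{R}^{n+1}$, choose $L_0\in O$ and a complement $E$, so $\mathbb{R}^{n+1}=L_0\oplus E$ with $\dim E=n-j$. The subspaces complementary to $E$ are the graphs $L_X=\{l+Xl:l\in L_0\}$, $X\in\operatorname{Hom}(L_0,E)$, and $X\mapsto L_X$ is a diffeomorphism onto an open subset of $\mathrm{Gr}_{j+1}(\mathbb{R}^{n+1})$. Fix a volume on $L_0$ and let $\beta_X$ be its image on $L_X$ under $l\mapsto l+Xl$. For timelike $L_X$ write $\alpha^{-1}_{L_X}=b(X)\beta_X$; by the Gram determinant formula $b$ is smooth and positive.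

\emph{The function.} Fix bases $(w_i)$ of $E$ and $(\lambda_a)$ of the dual space $L_0^*$. The maps $w_i\otimes\lambda_a:l\mapsto\lambda_a(l)w_i$ form a basis of $\operatorname{Hom}(L_0,E)$; let $\partial_{ia}$ be the derivative in the direction $w_i\otimes\lambda_a$. Put $\nu=n-k+1$. Then $\nu\le n-j$ because $j<k$, and $\nu\le j+1$ because $j+k\ge n$; this is the only place where the hypothesis is used. Let $P(\partial)=\det(\partial_{ia})_{1\le i,a\le\nu}$. Choose $\varphi\in C_c^\infty(\operatorname{Hom}(L_0,E))$, $\varphi\not\equiv0$, supported so near $X=0$ that $L_X\in O$ for $X\in\operatorname{supp}\varphi$. Define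
\[
f(L_X)=b(X)^{k+1}\,(P(\partial)\varphi)(X)\ \text{ for timelike }L_X,\qquad f=0\ \text{ off the chart}.
\]
Then $f\in C_c^\infty(\Gamma_H(n,j))$ with support in $O$. Also $f\not\equiv0$: otherwise $P(i\xi)\hat\varphi(\xi)=0$ for all $\xi$, and since the nonzero polynomial $P$ does not vanish on a dense set, the continuous function $\hat\varphi$ would be zero.

\emph{The measure in the chart.} Let $W$ be timelike of dimension $k+1$, $\mathfrak{z}=W\cap\mathbb{H}^n$. If $W$ contains no $L_X$, then $(R_Hf)(\mathfrak{z})=0$. Otherwise let $L_{X_1}\subset W$ and $E_W=W\cap E$. From $\mathbb{R}^{n+1}=L_{X_1}\oplus E$ we get $W=L_{X_1}\oplus E_W$, so $\dim E_W=k-j$. Moreover $L_X\subset W$ if and only if $(X-X_1)l\in W\cap E$ for all $l$, that is, $X\in X_1+\operatorname{Hom}(L_0,E_W)$. By the proof of Proposition~\ref{prop:klein} and by \eqref{eq:scaling} with $q=k+1$,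
\[
d_{\mathfrak{z}}\mathfrak{t}=c\,\sigma(\alpha^{-1}_W,b(X)\beta_X)=c\,b(X)^{-(k+1)}\sigma(\alpha^{-1}_W,\beta_X),
\]
so the factor $b^{k+1}$ in $f$ cancels. For $Y\in\operatorname{Hom}(L_0,E_W)$ let $T_Y$ be the linear map of $W$ that fixes $E_W$ pointwise and sends $l+X_1l$ to $l+X_1l+Yl$. It induces the identity on $E_W$ and on $W/E_W$, so it has determinant $1$ and preserves $\alpha^{-1}_W$. For $X=X_1+Y'$ it sends $l+Xl=(l+X_1l)+Y'l$ to $l+(X+Y)l$, so it maps $L_X$ to $L_{X+Y}$ and $\beta_X$ to $\beta_{X+Y}$. By Lemma~\ref{lem:density}, $\sigma(\alpha^{-1}_W,\beta_X)$ is translation invariant on $X_1+\operatorname{Hom}(L_0,E_W)$, hence a Lebesgue measure $dX$ there, and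
\[
(R_Hf)(\mathfrak{z})=c\int_{X_1+\operatorname{Hom}(L_0,E_W)}(P(\partial)\varphi)(X)\,dX .
\]

\emph{Vanishing.} Let $\pi:E\to E/E_W$ be the projection; the target has dimension $(n-j)-(k-j)=n-k$. The fibers of $X\mapsto\pi X$ are the translates of $\operatorname{Hom}(L_0,E_W)$, and we give each the translate of $dX$. For $\psi\in C_c^\infty(\operatorname{Hom}(L_0,E))$ let $I\psi(M)$ be the integral of $\psi$ over the fiber above $M\in\operatorname{Hom}(L_0,E/E_W)$. For $Y\in\operatorname{Hom}(L_0,E)$ we have $I\psi(M+t\pi Y)=\int_{\pi X=M}\psi(X+tY)\,dX$, and differentiating at $t=0$ gives $I(\partial_Y\psi)=\partial_{\pi Y}I\psi$. Therefore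
\[
I(P(\partial)\varphi)=\det\bigl(\partial_{\pi(w_i)\otimes\lambda_a}\bigr)_{1\le i,a\le\nu}\,I\varphi .
\]
The $\nu=n-k+1$ vectors $\pi(w_1),\dots,\pi(w_\nu)$ lie in a space of dimension $n-k$, so $\sum_ic_i\pi(w_i)=0$ for real $c_i$, not all zero. A directional derivative is linear in the direction, so the rows of the matrix satisfy the same relation. Its entries commute, so the determinant is multilinear and alternating in the rows and hence zero. Thus $(R_Hf)(\mathfrak{z})=c\,I(P(\partial)\varphi)(\pi X_1)=0$, and $R_Hf\equiv0$.

\emph{The equivalence.} If $j+k\ge n$, the function $f$ constructed for $O=\{\|\mathfrak{t}\|>r\}$ lies in $S(\Gamma_H(n,j))$ and violates \eqref{eq:support}. If $j+k\le n-1$ and $f\in S(\Gamma_H(n,j))$, then \eqref{eq:integrability} holds by Proposition~\ref{prop:decay}(c), and Theorem~\ref{thm:strong}, with $K$ the closed ball of radius $r$ about $o$, gives $f=0$ almost everywhere on the open set $\{\|\mathfrak{t}\|>r\}$, hence everywhere there by continuity. \qed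

\begin{thebibliography}{9}

\bibitem{GGR} Gelfand, Graev and Ro\c{s}u, 1984.

\bibitem{Grinberg} Grinberg, J. Differential Geom. 24 (1986).

\bibitem{Helgason} Helgason, \emph{Integral Geometry and Radon Transforms}.

\bibitem{Rubin} Boris Rubin, \emph{Higher-Rank Radon Transforms on Constant Curvature Spaces}, arXiv:2110.04832 (2021).

\end{thebibliography}
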